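# Domino tilings of an odd square board with one square left out, modulo powers of 2

## Tilted rectangles that every vertex sees evenly

Fix an odd number $n=2k+1$ and the $n\times n$ grid graph $G$. Its vertices are $(i,j)$ with $1\le i,j\le n$ (row $i$, column $j$), and two vertices are adjacent when they differ by $1$ in exactly one coordinate. Call $(i,j)$ *black* if $i+j$ is even and *white* otherwise. Every edge joins a black vertex to a white one.

**Definition (tilted rectangles).** For $1\le m\le n$ let
$$X_m=\{(i,j)\in\mathbb Z^2:\ i+j\equiv m+1\ (\mathrm{mod}\ 2),\quad |i-j|\le m-1,\quad m+1\le i+j\le 2n+1-m\}.$$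

For $n=3$ these sets are
$$X_1=\{(1,1),(2,2),(3,3)\},\quad X_2=\{(1,2),(2,1),(2,3),(3,2)\},\quad X_3=\{(1,3),(2,2),(3,1)\}.$$
The first is the main diagonal, the last is the antidiagonal, and the middle one is a diamond. Pick any vertex of the $3\times3$ board and count its neighbors in $X_1$: the vertex $(1,2)$ has two, namely $(1,1)$ and $(2,2)$; the vertex $(1,1)$ has none. The count is always even. For $X_2$, the corner $(1,1)$ has two neighbors and the center has four. This evenness is the whole point of the definition.

We use the same letter $X_m$ for the set and for its indicator vector over $\mathbb F_2$. "The neighbor sum of $x$ at a vertex $w$" means the sum of $x$ over the neighbors of $w$.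

**Lemma 1.**

(a) $X_m$ lies in the board, and every vertex of $G$ has an even number of neighbors in $X_m$.

(b) $X_m$ meets row $1$ exactly in $(1,m)$, so $X_1,\dots,X_n$ are linearly independent over $\mathbb F_2$. All vertices of $X_m$ are black if $m$ is odd and white if $m$ is even.

(c) $X_m$ is invariant under the transposition $(i,j)\mapsto(j,i)$ and under the antitransposition $(i,j)\mapsto(n+1-j,\,n+1-i)$.

(d) If $x$ is an $\mathbb F_2$-valued function on the black vertices whose neighbor sum at every white vertex is $0$, then $x\in\operatorname{span}\{X_m:\ m\text{ odd}\}$.

**Proof.** Turn the picture by $45^\circ$: put $p=i-j$ and $q=i+j$. These always have equal parity. In these coordinates $X_m$ is an honest rectangle: it is the set of points with $p\in I$ and $q\in J$, where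
$$I=\{-(m-1),-(m-3),\dots,m-1\},\qquad J=\{m+1,m+3,\dots,2n+1-m\}.$$
Both sets are nonempty progressions of step $2$ (for $J$ this uses $m\le n$), and all their elements have the parity of $m+1$.

(a) For a point of $X_m$ we have $i=(p+q)/2$, which lies between $\frac{-(m-1)+(m+1)}2=1$ and $\frac{(m-1)+(2n+1-m)}2=n$. The same bounds hold for $j=(q-p)/2$, because $I=-I$. So $X_m$ lies in the board.

The four neighbors of $(i,j)$ in $\mathbb Z^2$ are, in the new coordinates, the four points $(p\pm1,q\pm1)$ with independent signs. Hence the number of neighbors in $X_m$ is a product: the number of elements of $\{p-1,p+1\}$ in $I$, times the number of elements of $\{q-1,q+1\}$ in $J$. Since $I$ is a progression of step $2$, the first factor equals $1$ only when exactly one of $p\pm1$ is in $I$, that is, $p=\pm m$. Likewise the second factor equals $1$ only when $q=m$ or $q=2n+2-m$. So the product is odd only at the four points with $p=\pm m$, $q\in\{m,2n+2-m\}$, and these are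
$$(m,0),\quad(0,m),\quad(n+1,\,n+1-m),\quad(n+1-m,\,n+1).$$
None of them is on the board.

(b) If $i=1$ then $p+q=2$. But $p\ge-(m-1)$ and $q\ge m+1$ add up to $p+q\ge2$, so both are equalities, and $j=(q-p)/2=m$. The point $(1,m)$ is indeed in $X_m$. Thus the restrictions of $X_1,\dots,X_n$ to row $1$ are the $n$ unit vectors, which gives independence. The parity of $i+j$ on $X_m$ is that of $m+1$.

(c) The two maps are $p\mapsto -p$ (with $q$ fixed) and $q\mapsto 2n+2-q$ (with $p$ fixed). The first preserves $I$ and the second preserves $J$.

(d) Take a white vertex $(i,j)$ with $i<n$. The condition there reads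
$$x(i+1,j)=x(i-1,j)+x(i,j-1)+x(i,j+1),$$
where terms off the board are dropped. Every black vertex in a row below row $1$ is of the form $(i+1,j)$ with $(i,j)$ white. So $x$ is determined row by row from row $1$, which has $k+1$ black vertices. The solution space therefore has dimension at most $k+1$. By (a) and (b) it contains the $k+1$ independent vectors $X_m$ with $m$ odd, so it is their span. $\square$

## What these rectangles count: near-perfect matchings

**Definition.** A *near-perfect matching* of a graph with an odd number of vertices is a set of edges such that every vertex except exactly one is contained in exactly one edge, and the remaining vertex is unmatched. Let $a(2k+1)$ be the number of near-perfect matchings of the $(2k+1)\times(2k+1)$ grid graph. Equivalently, it is the number of domino tilings of the $(2k+1)\times(2k+1)$ board that leave exactly one square uncovered, wherever that square may be.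

The problem comes from Seok Hyun Byun and Wayne Goddard, "A Note on One-Hole Domino Tilings of Squares and Rectangles", arXiv:2502.05918 (2025). It is known that $a(2k+1)$ is an odd multiple of $2^k$. Write $a(2k+1)=2^kc_k$ with $c_k$ odd. The problem asks us to prove or disprove that $c_k\equiv1\pmod 8$ for all $k$. The answer is that this is true, and the proof also re-derives that $c_k$ is odd.

Some notation. There are $N=2k(k+1)$ white vertices and $N+1$ black ones. Each edge of a matching uses one of each color, so the unmatched vertex is always black. For black $v$ let $N_v$ be the number of perfect matchings of $G\setminus v$; then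
$$a(2k+1)=\sum_{v\text{ black}}N_v. \tag{1}$$
Let $o=(k+1,k+1)$ be the center, which is black. Let $\delta_t=(t,t)$, and let $D=\{\delta_1,\dots,\delta_n\}$ be the main diagonal, which is entirely black.

**Theorem A.** $c_k\equiv1\pmod 8$ for all $k\ge0$.

**Theorem B.**

1. $N_o=2^kf_k^2$ with $f_k$ an odd integer, and $2^{k+1}\mid N_v$ for every black $v\ne o$. So $2^k\mid N_v$ always, and $N_v/2^k$ is odd if and only if $v=o$.
2. Let $\omega$ be an integer-valued function on black vertices. Then $\sum_v\omega(v)N_v\equiv2^k\omega(o)$ modulo $2^{k+1}$ in general, modulo $2^{k+2}$ if $\omega$ is invariant under the half-turn of the board, and modulo $2^{k+3}$ if $\omega$ is invariant under the quarter-turn. These exponents cannot be increased uniformly in $k$. In particular $8$ is the largest $m$ with $c_k\equiv1\pmod m$ for all $k$.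
3. On a $(2p+1)\times(2q+1)$ board, with $g=\gcd(p+1,q+1)$, each $N_v$ (hence also the total number of near-perfect matchings) is divisible by $2^{g-1}$.

For $k=0$ the board is a single vertex: $a(1)=N_o=1$, $f_0=1$, and the congruences in parts 1 and 2 and in Theorem A are trivial.

**The case $k=1$ by hand.** The black vertices of the $3\times3$ board are the center and the four corners. Deleting the center leaves an $8$-cycle, so $N_o=2$. Now delete the corner $(1,1)$. The vertex $(1,2)$ is matched to $(1,3)$ or $(2,2)$, and $(2,1)$ is matched to $(3,1)$ or $(2,2)$. If $(1,2)$ goes with $(1,3)$ and $(2,1)$ with $(3,1)$, a $4$-cycle $(2,2),(2,3),(3,3),(3,2)$ remains, with $2$ matchings. If $(1,2)$ goes with $(2,2)$, then $(2,1)$ goes with $(3,1)$ and the rest is forced: $(1,3)$ with $(2,3)$, and $(3,2)$ with $(3,3)$. The mirror case also gives $1$. So each corner has $N_v=4$, and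
$$a(3)=2+4\cdot4=18=2\cdot9,\qquad c_1=9\equiv1\pmod 8.$$

This small computation already shows the shape of the proof. The four corners form one orbit of the quarter-turn, so they contribute $4N_v$. If we know that $2^{k+1}\mid N_v$ for all $v\ne o$, then everything except $N_o$ vanishes modulo $2^{k+3}$. What is left is to understand $N_o$. If $N_o=2^kf_k^2$ with $f_k$ odd, we are done, because odd squares are $1$ modulo $8$. So Theorem A follows from Theorem B.1, and most of the work goes there. From now on let $k\ge1$.

## A signing of the board with a hole

To get powers of $2$ out of $N_v$ we want $N_v$ to be a determinant, so that linear algebra over $\mathbb F_2$ applies. The number of perfect matchings of a bipartite graph is the permanent of its $0/1$ biadjacency matrix. We choose signs for the edges so that all nonzero terms of the determinant agree in sign. The hole makes this slightly delicate: the signs must know where $v$ is.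

**Definition (signed matrix).** Let $v=(i,j)$ be black. Give every horizontal edge the sign $+1$ and every vertical edge in column $c$ the sign $(-1)^c$. Then, if $i<n$, reverse the signs of the vertical edges $\{(i,c),(i+1,c)\}$ with $c<j$. Call the final signs $\varepsilon(e)$. Let $K_v$ be the $N\times N$ matrix with rows indexed by white vertices, columns indexed by black vertices $\ne v$, entry $\varepsilon(e)$ at the two ends of an edge $e$, and $0$ elsewhere.

For example, let $n=3$ and $v=(3,1)$. No signs are reversed. With rows ordered $(1,2),(2,1),(2,3),(3,2)$ and columns ordered $(1,1),(1,3),(2,2),(3,3)$,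
$$K_v=\begin{pmatrix}1&1&1&0\\-1&0&1&0\\0&-1&1&-1\\0&0&1&1\end{pmatrix}. \tag{2}$$
Adding row $1$ to row $2$ and then the new row $2$ to row $3$ gives rows $(1,1,1,0)$, $(0,1,2,0)$, $(0,0,3,-1)$, $(0,0,1,1)$. So $\det K_v=3+1=4$, which is $N_v$.

**Lemma 2.** $|\det K_v|=N_v$. The same holds on any $(2p+1)\times(2q+1)$ board (with "$i<n$" replaced by "row $i$ is not the last row").

**Proof.** *Reduction to one cycle.* The nonzero terms of $\det K_v$ correspond to the perfect matchings of $G\setminus v$. Let $M,M'$ be two of them. Their union consists of double edges and disjoint cycles along which $M$ and $M'$ alternate. For a cycle $C$ of length $2\ell$, passing from $M$ to $M'$ on $C$ multiplies the permutation by an $\ell$-cycle, of sign $(-1)^{\ell-1}=(-1)^{\ell+1}$. The entries are $\pm1$, so the product of entries changes by the factor $\prod_{e\in C}\varepsilon(e)$. Hence the two terms differ by the product over the cycles $C$ of $(-1)^{\ell+1}\prod_{e\in C}\varepsilon(e)$, and it suffices to show for each $C$ that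
$$\prod_{e\in C}\varepsilon(e)=(-1)^{\ell-1}. \tag{3}$$

*Before the reversal.* View $C$ as a simple lattice polygon. Let it enclose $A$ unit squares, and let $I$ be the number of lattice points strictly inside; all of these are vertices of the board. The lattice points on $C$ are its $2\ell$ vertices. Pick's theorem says that area equals interior points plus half the boundary points minus $1$, so
$$A=I+\ell-1. \tag{4}$$
A unit square between columns $c$ and $c+1$ has sign product $(-1)^c(-1)^{c+1}=-1$ before the reversal. Multiply the sign products of the $A$ enclosed squares: each edge strictly inside $C$ occurs twice and each edge of $C$ occurs once. So before the reversal the sign product along $C$ is $(-1)^A$.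

*The effect of the reversal.* Let $\eta=1$ if $v$ is inside $C$ and $\eta=0$ otherwise. We claim that the number of reversed edges on $C$ is congruent to $\eta$ modulo $2$. If $v$ is in the last row, no edge is reversed, and $v$ cannot be inside a cycle, so both are $0$. Otherwise consider the polyline from $v=(i,j)$ to $(i+\frac12,j-\frac12)$ and then along the height $i+\frac12$ to $(i+\frac12,0)$. Its first piece, apart from the starting point $v$, meets no edge. Its second piece crosses, transversally and at their midpoints, exactly the edges $\{(i,c),(i+1,c)\}$ with $1\le c<j$, which are the reversed ones. The polyline ends outside $C$. Since $C$ is a cycle of $G\setminus v$, we have $v\notin C$, so the polyline meets $C$ only in these transversal crossings. Their number is odd exactly when $v$ is inside $C$. This proves the claim, and hence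
$$\prod_{e\in C}\varepsilon(e)=(-1)^{A+\eta}.$$

*Parity of the inside.* The vertices of $G\setminus v$ strictly inside $C$ number $I-\eta$. The matching $M$ covers the vertices of $C$ by edges of $C$, and no edge crosses $C$, so $M$ matches these inner vertices among themselves. Therefore $I\equiv\eta\pmod2$, and by (4) $A\equiv\eta+\ell-1$. So $A+\eta\equiv\ell-1$, which is (3). The argument never used that the board is square. $\square$

## Corank $k$ gives $2^k$, and one factor of 2 is missing

Three textbook facts are used from here on.

* **Smith normal form.** A square integer matrix can be written $K=P\,\mathrm{diag}(d_1,\dots,d_N)\,Q$ with $P,Q$ unimodular (integer, determinant $\pm1$). So $\det K=\pm\prod d_s$. Since $P$ and $Q$ stay invertible modulo $2$, the corank of $K$ modulo $2$ is the number of even $d_s$ (a zero $d_s$ counts as even).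
* **Solvability over a field.** The equation $Kz=u$ is solvable if and only if $u$ is orthogonal to every $y$ in the left kernel, that is, every $y$ with $y^{T}K=0$.
* **Permanent and determinant.** For an integer matrix they agree modulo $2$.

The natural first attempt uses the first fact directly. Modulo $2$ the signs disappear, so a vector $y$ on the white vertices is in the left kernel of $K_v$ exactly when its neighbor sum is $0$ at every black vertex $\ne v$. By Lemma 1(a),(b) the $k$ independent vectors $X_2,X_4,\dots,X_{2k}$ are in this left kernel. So
$$\text{the corank of }K_v\text{ modulo }2\text{ is at least }k,\qquad\text{and hence}\qquad 2^k\mid N_v\ \text{ for every black }v. \tag{5}$$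

This proves $2^k\mid a(2k+1)$. With the quarter-turn it gives $a(2k+1)\equiv N_o$ modulo $2^{k+2}$, so, granting $N_o=2^kf_k^2$ with $f_k$ odd, it yields $c_k\equiv1$ modulo $4$. For modulus $8$ we need one more factor of $2$ in each $N_v$ with $v\ne o$.

One might hope that the corank jumps to $k+1$ when the hole is off center. It need not. Take $k=1$ and $v=(3,1)$. A left kernel vector $y$ satisfies $y_{12}=y_{21}$ (from the black vertex $(1,1)$), $y_{12}=y_{23}$ (from $(1,3)$) and $y_{23}=y_{32}$ (from $(3,3)$). So $y$ is a multiple of $X_2$ and the corank is exactly $1$. For $v=o$ the four corners give the same conclusion, and the corank is again $1$. But the determinants are $\pm4$ and $\pm2$. The extra factor of $2$ at $(3,1)$ comes from a single $d_s$ divisible by $4$, which the corank modulo $2$ cannot see. We need information modulo $4$.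

The right tool is this. If exactly $k$ of the $d_s$ are even and all of these are $\equiv2\pmod4$, then $K_vx'\equiv0\pmod4$ forces $x'\equiv0\pmod2$. So to gain the extra factor it is enough to exhibit an $x'\not\equiv0\pmod2$ with $K_vx'\equiv0\pmod 4$. The main diagonal supplies it.

## A kernel vector modulo 4 on the main diagonal

**Proposition 3.** $2^{k+1}\mid N_v$ for every black $v\ne o$.

**Step 1: move the hole off the diagonal.** *This step makes all of $D$ available as a set of columns and keeps the reversed edges away from $D$.* The reflections of the board preserve colors (because $n+1$ is even), hence also the numbers $N_v$. If $v=\delta_t\ne o$, the reflection $(i,j)\mapsto(i,n+1-j)$ sends $v$ to $(t,n+1-t)$, which is not on $D$ because $2t\ne n+1$. So we may assume $v\notin D$. Transposing if necessary, we may assume $v=(i,j)$ with $i>j$. Since $v$ is black, $i-j\ge2$. A reversed edge $\{(i,c),(i+1,c)\}$ has $c<j\le i-2$, so neither endpoint is on $D$.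

**Step 2: reduce to corank exactly $k$.** *This step isolates the case that needs work.* Write $K_v=P\,\mathrm{diag}(d_1,\dots,d_N)\,Q$ and let $r$ be the number of even $d_s$. By (5), $r\ge k$. If $r\ge k+1$, then $2^{k+1}\mid\det K_v$ and we are done. So let $r=k$. Then the left kernel of $K_v$ modulo $2$ has dimension $k$, so it is exactly $\operatorname{span}\{X_a:\ a=2,4,\dots,2k\}$.

**Step 3: a vector on $D$ with $K_vx$ divisible by $2$.** *This step lifts the mod-$2$ kernel vector $X_1=1_D$ to an integer vector, with signs chosen to make half of the entries of $K_vx$ vanish exactly.* Define an integer vector $x$ on the black vertices $\ne v$, supported on $D$, by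
$$x(\delta_1)=1,\qquad x(\delta_{t+1})=(-1)^tx(\delta_t).$$
The white vertices adjacent to $D$ are $(t,t+1)$ and $(t+1,t)$ for $1\le t\le n-1$. Each is adjacent to exactly $\delta_t$ and $\delta_{t+1}$ in $D$, and by Step 1 through unreversed edges. The vertex $(t,t+1)$ is joined to $\delta_t$ horizontally and to $\delta_{t+1}$ vertically in column $t+1$. The vertex $(t+1,t)$ is joined to $\delta_t$ vertically in column $t$ and to $\delta_{t+1}$ horizontally. Hence
$$(K_vx)(t,t+1)=x(\delta_t)+(-1)^{t+1}x(\delta_{t+1})=0,$$
$$(K_vx)(t+1,t)=(-1)^tx(\delta_t)+x(\delta_{t+1})=2(-1)^tx(\delta_t)=\pm2,$$
and all other entries of $K_vx$ are $0$. So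
$$K_vx=2u,\qquad u\equiv1_\Lambda\pmod2,\qquad \Lambda=\{(t+1,t):\ 1\le t\le n-1\}. \tag{6}$$

**Step 4: correct $x$ modulo $2$.** *We want to subtract $2z$ from $x$ so that $K_v$ of the result vanishes modulo $4$. By (6) this needs $K_vz\equiv u\pmod2$, so we check that $u$ is orthogonal to the left kernel.* The antitransposition sends $(t+1,t)$ to $(n+1-t,\,n-t)$, which is the element of $\Lambda$ with parameter $n-t$. So it preserves $\Lambda$, and it fixes no element of $\Lambda$ because $n$ is odd. It also preserves $X_a$ by Lemma 1(c). Hence $X_a\cap\Lambda$ is a union of two-element orbits, and $|X_a\cap\Lambda|$ is even for every even $a$. This says that $u$ modulo $2$ is orthogonal to every $X_a$ with $a$ even, hence by Step 2 to the whole left kernel. So $u\equiv K_vz\pmod2$ for some integer vector $z$. Put $x'=x-2z$. Then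
$$x'\equiv x\not\equiv0\pmod2,\qquad K_vx'=2(u-K_vz)\equiv0\pmod4.$$

**Step 5: conclude.** *This step turns $x'$ into an invariant factor divisible by $4$.* Suppose $2^{k+1}\nmid\det K_v$. Exactly $k$ of the $d_s$ are even, so each of these is $\equiv2\pmod4$. Since $P$ is unimodular, $K_vx'\equiv0\pmod4$ gives $d_s(Qx')_s\equiv0\pmod4$ for all $s$. If $d_s$ is odd, then $4\mid(Qx')_s$; if $d_s\equiv2\pmod4$, then $2\mid(Qx')_s$. So $Qx'\equiv0\pmod2$, and since $Q$ is unimodular, $x'\equiv0\pmod2$, a contradiction. Hence $2^{k+1}\mid\det K_v=\pm N_v$. $\square$

**The proof run on matrix (2).** Here $v=(3,1)$ and $x$ takes the values $1,-1,-1$ on $\delta_1,\delta_2,\delta_3$. In the column order of (2), $x=(1,0,-1,-1)$, and $K_vx=(0,-2,0,-2)$. So $u=(0,-1,0,-1)$, supported on $\Lambda=\{(2,1),(3,2)\}$, and $|X_2\cap\Lambda|=2$. A solution of $K_vz\equiv u\pmod2$ is $z=(1,1,0,1)$, since $K_vz=(2,-1,-2,1)$. Then $x'=x-2z=(-1,-2,-1,-3)$ and $K_vx'=(-4,0,4,-4)$.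

The center escapes because it lies on $D$ and every symmetry of the board fixes it: Step 1 cannot move it off the diagonal. It needs a separate argument.

## The central hole: folding along the diagonal and swapping paths

**Proposition 4.** $N_o=2^kf_k^2$, where $f_k$ is the number of perfect matchings of an explicit graph, defined in (7) below.

**Step 1: fold the board along $D$.** *This step turns one matching of $G\setminus o$ into a pair of matchings of a half-board.* Let
$$U=\{(i,j):\ j>i\},\qquad L=\{(i,j):\ j<i\}.$$
Along an edge the value of $j-i$ changes by exactly $1$. So no edge joins $U$ to $L$, and no edge joins two vertices of $D$. In a perfect matching of $G\setminus o$, every vertex of $D\setminus\{o\}$ is therefore matched into $U$ or into $L$. Let $S$ be the set of those matched into $U$ and $T$ the set of those matched into $L$. Reflecting the $L$-part into $U$ by transposition gives a bijection: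
$$N_o=\#\{(M_1,M_2)\},$$
where $M_1$ is a perfect matching of the subgraph induced by $U\cup S$, $M_2$ is a perfect matching of the subgraph induced by $U\cup T$, and $S\sqcup T=D\setminus\{o\}$. For $S\subset D$ let $f(S)$ be the number of perfect matchings of the subgraph induced by $U\cup S$. Then $N_o=\sum_Sf(S)\,f\big((D\setminus\{o\})\setminus S\big)$. For $k=1$ we have $U=\{(1,2),(1,3),(2,3)\}$ and $f(\{\delta_1\})=f(\{\delta_3\})=1$, while $S=\emptyset$ and $S=\{\delta_1,\delta_3\}$ contribute $0$ because $U$ has odd size. The sum is $1+1=2=N_o$.

**Step 2: the paths in $M_1\cup M_2$.** *This step shows that the superposition links each odd-ranked diagonal vertex to an even-ranked one.* Take $M_1\cup M_2$ as a multigraph. Each vertex of $U$ has degree $2$, and each of the $2k$ vertices of $D\setminus\{o\}$ has degree $1$. So there are exactly $k$ path components, joining the vertices of $D\setminus\{o\}$ in pairs; the other components are cycles and double edges. Each path joins two black vertices, so it has even length. Its edges alternate between $M_1$ and $M_2$, so its first and last edges belong to different matchings. Hence one endpoint is in $S$ and the other is in $T$.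

The inner vertices of a path are in $U$, so the paths are disjoint arcs in a closed half-plane that touch the boundary line only at their endpoints. Consider a path with endpoints $\delta_s$ and $\delta_t$. A vertex of $D\setminus\{o\}$ between them is cut off by the arc from those not between them, so it is joined by its own path to another vertex between them. So an even number of vertices of $D\setminus\{o\}$ lies between the endpoints of any path. Rank $D\setminus\{o\}$ along the diagonal by $1,\dots,2k$, so that $o$ is skipped. Then each path joins an odd-ranked vertex to an even-ranked vertex.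

**Step 3: swap along paths.** *This step produces the factor $2^k$ and collapses the sum over $S$ to a single term.* On any subset of the $k$ paths, interchange the roles of $M_1$ and $M_2$. The result is again an admissible pair, with the endpoints of the chosen paths moved between $S$ and $T$. The union $M_1\cup M_2$ and its paths are unchanged, and different subsets give different $S$. So the pairs $(M_1,M_2)$ are partitioned into classes of size exactly $2^k$. Let $A$ be the set of odd-ranked vertices and $B$ the set of even-ranked ones. Each path has one endpoint in $A$ and one in $B$, and one in $S$ and one in $T$. So exactly one choice of swaps puts all odd-ranked endpoints into $S$, that is, each class contains exactly one pair with $S=A$ and $T=B$. There are $f(A)f(B)$ pairs of that kind. Hence $N_o=2^kf(A)f(B)$.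

**Step 4: the two factors agree.** *This step makes the product a square.* The antitransposition preserves $j-i$, hence $U$. It sends $\delta_t$ to $\delta_{n+1-t}$, that is, rank $\rho$ to rank $2k+1-\rho$. This changes the parity of the rank, so it exchanges $A$ and $B$. Therefore
$$f(A)=f(B)=:f_k,\qquad N_o=2^kf_k^2. \tag{7}$$
$\square$

**The case $k=2$ by hand.** Here $n=5$, $D\setminus\{o\}=\{\delta_1,\delta_2,\delta_4,\delta_5\}$ and $A=\{\delta_1,\delta_4\}$. The graph on $U\cup A$ has $12$ vertices. The vertex $\delta_1$ must be matched to $(1,2)$. Now branch on the corner $(1,5)$.

If $(1,5)$ is matched to $(1,4)$, then $(1,3)$ is matched to $(2,3)$, and $\delta_4,(2,4),(3,5)$ must be matched to $(3,4),(4,5),(2,5)$. With $\delta_4$ on $(3,4)$ there is one way, namely $(2,4)$ with $(2,5)$ and $(3,5)$ with $(4,5)$. With $\delta_4$ on $(4,5)$ there are two. That makes $3$.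

If $(1,5)$ is matched to $(2,5)$, then $(1,3)$ is matched to one of $(1,4),(2,3)$. The other of these two can then only be matched to $(2,4)$. Finally $\delta_4,(3,5)$ are matched to $(3,4),(4,5)$ in $2$ ways. That makes $4$.

So $f_2=3+4=7$, which is odd, and $N_o=4\cdot49=196$.

## The half-board count $f_k$ is odd

**Proposition 5.** $f_k$ is odd.

**Step 1: pass to a determinant over $\mathbb F_2$.** *This step turns parity of a count into injectivity of a matrix.* The set $U$ has $k(2k+1)$ vertices. The white vertices are off $D$, so by transposition half of them, $k(k+1)$, are in $U$; the remaining $k^2$ vertices of $U$ are black. Since $|A|=k$, the graph on $U\cup A$ has $k^2+k=k(k+1)$ black vertices. So its biadjacency matrix $C$ (rows white, columns black) is square, and $f_k=\operatorname{per}C\equiv\det C\pmod2$. We must show that $Cx=0$ over $\mathbb F_2$ implies $x=0$.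

**Step 2: extend a kernel vector to the whole board.** *This step makes Lemma 1(d) applicable.* Let $x$ be an $\mathbb F_2$-vector on the black vertices of $U\cup A$ whose neighbor sum is $0$ at every white vertex of $U$. Extend it by $0$ to $B\cup\{o\}$, and then to $L$ by $x(i,j)=x(j,i)$. A white vertex of $U$ has all its neighbors in $U\cup D$, and the new values on $D$ are $0$, so its neighbor sum is still $0$. A white vertex of $L$ has the same neighbor sum as its transpose in $U$, so it is $0$ as well. Every white vertex is in $U$ or $L$. By Lemma 1(d),
$$x=\sum_{m\text{ odd}}c_mX_m. \tag{8}$$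

**Step 3: $x$ vanishes on $D$.** *This step plays the antitransposition symmetry of (8) against the zeros on $B$.* By (8) and Lemma 1(c), $x(\delta_t)=x(\delta_{n+1-t})$ for all $t$. The map $t\mapsto n+1-t$ exchanges $A$ and $B$. Since $x$ is $0$ on $B$, it is $0$ on $A$. It is also $0$ at $o$, so $x$ vanishes on all of $D$.

**Step 4: the values on $D$ determine the coefficients.** *This step finishes the proof.* For $m=2r-1$ with $1\le r\le k+1$, the points of $X_m$ on $D$ have $p=0$ and $q=2t$ with $2r\le2t\le2n+2-2r$. So
$$X_m\cap D=\{\delta_t:\ r\le t\le n+1-r\}.$$
These are strictly nested nonempty intervals (the innermost, for $r=k+1$, is $\{o\}$), so their indicators are linearly independent over $\mathbb F_2$. Since $x$ is $0$ on $D$, all $c_m$ are $0$, and $x=0$. Hence $\det C$ is odd, and so is $f_k$. $\square$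

Propositions 3, 4 and 5 together prove Theorem B.1.

## Orbits of the quarter-turn: Theorem A and Theorem B.2

**Proof of Theorem A.** The quarter-turn $(i,j)\mapsto(j,n+1-i)$ preserves colors, because $n+1$ is even, and hence the numbers $N_v$. The half-turn fixes only $o$, so every orbit of the quarter-turn on black vertices other than $o$ has size exactly $4$. Summing (1) over orbits and using Proposition 3,
$$a(2k+1)=N_o+4\sum_{\text{orbits}}N_v\equiv N_o=2^kf_k^2\pmod{2^{k+3}}.$$
Since $f_k$ is odd, $f_k^2\equiv1\pmod8$. So $a(2k+1)\equiv2^k\pmod{2^{k+3}}$. Dividing by $2^k$, we get that $a(2k+1)/2^k$ is an integer congruent to $1$ modulo $8$. In particular it is odd, it is $c_k$, and $c_k\equiv1\pmod8$. $\blacksquare$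

**Proof of Theorem B.2.** The central term satisfies $\omega(o)N_o=2^kf_k^2\,\omega(o)\equiv2^k\omega(o)\pmod{2^{k+3}}$. It remains to bound the sum of $\omega(v)N_v$ over $v\ne o$. By Proposition 3 it is divisible by $2^{k+1}$. If $\omega$ is invariant under the half-turn, the terms are constant on the half-turn orbits, which have size $2$ away from $o$, so the sum is divisible by $2\cdot2^{k+1}=2^{k+2}$. If $\omega$ is invariant under the quarter-turn, the orbits have size $4$ and the sum is divisible by $4\cdot2^{k+1}=2^{k+3}$.

For sharpness take $k=1$, where $N_o=2$ and $N_v=4$ at each corner. Let $\omega$ be the indicator of one corner, of two opposite corners, or of all four corners. The last two are invariant under the half-turn and the quarter-turn respectively, and $\omega(o)=0$ in each case. The sums are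
$$4=2^{k+1},\qquad8=2^{k+2},\qquad16=2^{k+3},$$
so none of the three exponents can be raised. Finally, $c_1=9$. If $c_k\equiv1\pmod m$ for all $k$, then $m\mid c_1-1=8$. So $8$ is the largest valid modulus. $\blacksquare$

## Rectangular boards: folding the tilted rectangles

For Theorem B.3 we need only the corank argument (5), on a board that need not be square. The task is to find $g-1$ independent left kernel vectors of $K_v$ modulo $2$ on the $(2p+1)\times(2q+1)$ board, with $g=\gcd(p+1,q+1)$. We build them by unfolding the vectors $X_a$ of a small square.

**Step 1: the construction.** *This step defines the vectors.* Let $h=2g$. For even $a$ with $2\le a\le h-2$, let $X_a$ be the vector of Lemma 1 for the $(h-1)\times(h-1)$ board $[1,h-1]^2$, extended by $0$ to all other points of $[0,h]^2$. Let $\rho:\mathbb Z\to[0,h]$ be the folding map: $\rho$ is $2h$-periodic and $\rho(i)=|i|$ for $|i|\le h$. It preserves parity. Put $\hat X_a(i,j)=X_a(\rho(i),\rho(j))$ for all $(i,j)\in\mathbb Z^2$.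

For example, on the $3\times7$ board, $p+1=2$ and $q+1=4$, so $g=2$ and $h=4$. The only value is $a=2$. The vector $\hat X_2$ restricted to the board is the diamond $(1,2),(2,1),(2,3),(3,2)$, zeros in column $4$, and the mirror diamond $(1,6),(2,5),(2,7),(3,6)$. The vertex $(2,4)$ sees exactly two of these points, $(2,3)$ and $(2,5)$.

**Step 2: all neighbor sums vanish.** *This step checks the kernel property on the whole plane.* There are two kinds of points $(i,j)$.

* Neither coordinate is divisible by $h$. Then $0<\rho(i),\rho(j)<h$, and $\rho(i\pm1)$ are $\rho(i)\pm1$ in some order, and similarly for $j$. So the neighbors of $(i,j)$ fold to the neighbors of $(\rho(i),\rho(j))$, and the neighbor sum is $0$ modulo $2$ by Lemma 1(a).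
* The point lies on a line $i\in h\mathbb Z$. Then $\rho(i)\in\{0,h\}$, so the two neighbors $(i,j\pm1)$ on the line carry the value $0$. Since $\rho$ is symmetric about every multiple of $h$, $\rho(i+1)=\rho(i-1)$, so the two neighbors $(i\pm1,j)$ carry equal values. The sum is $0$. The same argument applies on lines $j\in h\mathbb Z$.

**Step 3: restrict to the board.** *This step checks that cutting out the board loses nothing.* Since $h=2g$ divides $2p+2$ and $2q+2$, the vector $\hat X_a$ vanishes on the lines $i=0$, $i=2p+2$, $j=0$, $j=2q+2$. Every neighbor of a board vertex that is off the board lies on one of these lines. So the restriction of $\hat X_a$ to the board has neighbor sum $0$ at every vertex of the board. It is supported on white vertices, because $a$ is even and $\rho$ preserves parity.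

**Step 4: count.** *This step converts the vectors into a power of $2$.* The block $[1,h-1]^2$ lies in the board, because $h-1\le2p+1$ and $h-1\le2q+1$. On this block the $g-1$ restrictions are the vectors $X_a$, which are independent by Lemma 1(b). So for every black $v$ the matrix $K_v$ has corank at least $g-1$ modulo $2$, its Smith form has at least $g-1$ even entries, and by Lemma 2
$$2^{g-1}\mid\det K_v=\pm N_v.$$
As on the square board, there is one more black vertex than white, so the unmatched vertex is always black. The total number of near-perfect matchings is therefore the sum of the $N_v$ over black $v$, and it is divisible by $2^{g-1}$ too. $\blacksquare$
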